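\title{Periodic modules of rank one with infinite complete intersection dimension}

\begin{abstract}
Over every field we construct a one-dimensional complete local domain $T$ and a two-generated $T$-module $M$ of rank one such that $M$ is isomorphic to its first syzygy and has infinite complete intersection dimension. The ring $T$ can be taken Gorenstein, and the examples are minimal in dimension, rank, number of generators and period. The rings are numerical semigroup rings that are free over the plane curve $k[[z^2,z^5]]$. The proof reduces modulo a regular element to a cyclic module $R/aR$ with $(0:_Ra)=aR$, and rests on a characterization of the exact pairs $(a,b)$ for which $R/aR$ has finite complete intersection dimension.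
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, rings are commutative Noetherian local rings and modules are finitely generated. Let $(T,\mathfrak m)$ be a local ring and $M$ a $T$-module. A free resolution $F$ of $M$ is \emph{minimal} if $\partial F\subseteq\mathfrak mF$. It is unique up to isomorphism, and the $n$-th \emph{syzygy} of $M$ is $\Omega^n_TM=\operatorname{coker}(F_{n+1}\to F_n)$, which for $n\ge1$ is a submodule of $F_{n-1}$. The module $M$ \emph{has rank} $r$ if $M_{\mathfrak p}\cong T_{\mathfrak p}^{\oplus r}$ for every associated prime $\mathfrak p$ of $T$. Over a domain every module has rank.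

A \emph{quasi-deformation} $T\to T'\leftarrow Q$ consists of a flat local homomorphism $T\to T'$ and a surjective local homomorphism $Q\to T'$ whose kernel is generated by a $Q$-regular sequence. The \emph{complete intersection dimension} of $M$, in the sense of Avramov, Gasharov and Peeva, is
\[
\operatorname{CI}_T(M)=\inf\bigl\{\operatorname{pd}_Q(M\otimes_TT')-\operatorname{pd}_Q(T')\;:\;T\to T'\leftarrow Q\text{ a quasi-deformation}\bigr\}.
\]
Finiteness of $\operatorname{CI}_T(M)$ says that the infinite part of the resolution of $M$ is produced by a regular sequence: after a flat extension, and after that sequence is removed from the relations of the ring, the projective dimension becomes finite. If $\operatorname{pd}_TM<\infty$, the quasi-deformation $T=T=T$ shows $\operatorname{CI}_T(M)<\infty$. If $T$ is a quotient of a regular local ring $Q$ by a regular sequence, then $T=T\leftarrow Q$ shows $\operatorname{CI}_T(M)<\infty$ for every $M$. A regular sequence of length one produces resolutions of period two, as follows.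

\begin{example}\label{ex:mf}
Let $(Q,\mathfrak n)$ be local, $f\in Q$ a regular element, and $\varphi,\psi$ square matrices of size $n\ge1$ with entries in $\mathfrak n$ and $\varphi\psi=\psi\varphi=fI$. Put $T=Q/(f)$ and $M=\operatorname{coker}\varphi$. Since $fQ^n=\varphi\psi Q^n\subseteq\varphi Q^n$, the module $M$ is also the cokernel of $\varphi$ over $T$. Both matrices are injective on $Q^n$ because $f$ is regular. If $\varphi y=fy'=\varphi\psi y'$, then $y=\psi y'$; exchanging $\varphi$ and $\psi$ gives the other exactness statement, so
\[
\cdots\xrightarrow{\ \psi\ }T^n\xrightarrow{\ \varphi\ }T^n\xrightarrow{\ \psi\ }T^n\xrightarrow{\ \varphi\ }T^n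
\]
is a minimal resolution of $M$ over $T$, and $M\cong\Omega^2_TM$. Also $\operatorname{pd}_QM=1=\operatorname{pd}_QT$, so $\operatorname{CI}_T(M)$ is finite.
\end{example}

One can ask for a converse: does $M\cong\Omega^2_TM$ force $\operatorname{CI}_T(M)<\infty$? There exist a one-dimensional local (Gorenstein) ring $T$ and a $T$-module $M$ with $M\cong\Omega_T^2M$ and $\operatorname{CI}_T(M)=\infty$, but in the known example $T$ is not a domain and $M$ does not have rank. This paper answers the following question, posed in \cite{CLMS}.

\begin{quote}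
\emph{Is there a one-dimensional local ring $T$ and a $T$-module $M$ such that $M$ has rank over $T$ (for instance, $T$ is a domain), $M\cong\Omega^2_TM$, and $\operatorname{CI}_T(M)=\infty$?}
\end{quote}

There is a reason to guess that rank excludes such modules. Suppose that $(R,\mathfrak m)$ is Artinian and $a\in\mathfrak m$ satisfies $(0:_Ra)=aR$ and $\operatorname{CI}_R(R/aR)=\infty$; a ring of this kind appears in Section~\ref{sec:A}. Then $T=R[[y]]$ has dimension one, $M=T/aT$ is its own syzygy, and $\operatorname{CI}_T(M)=\infty$ by Lemma~\ref{lem:basic}(b) below. The same lemma gives $\operatorname{CI}_{T_{\mathfrak p}}(M_{\mathfrak p})=\infty$ at the minimal prime $\mathfrak p=\mathfrak mT$. So in this example the failure lives at an associated prime, exactly where a module with rank is free. Moreover, rank does exclude such modules in depth zero (Theorem~\ref{thm:min}(b)). Nevertheless the answer is yes. For integers $g_1,\dots,g_n\ge0$ let $\langle g_1,\dots,g_n\rangle$ be the additive submonoid of $\mathbb N$ that they generate.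

\begin{theorem}\label{thm:A}
Let $k$ be any field and
\[
T=k[[\tau^8,\tau^{17},\tau^{20},\tau^{23},\tau^{26}]]\subset k[[\tau]],\qquad M=T+T\tau^4\subset k[[\tau]].
\]
Then $T$ is a one-dimensional complete local domain, $M$ has rank $1$, $M\cong\Omega_TM$ (hence $M\cong\Omega^2_TM$), and $\operatorname{CI}_T(M)=\infty$.
\end{theorem}

\begin{theorem}\label{thm:Gor}
Let $k$ be any field, $\Gamma=\langle16,25,31,34,40,43,46,52\rangle$, $T=k[[\tau^g:g\in\Gamma]]$ and $M=T+T\tau^8$. Then $T$ is a one-dimensional complete local Gorenstein domain, $M$ has rank $1$, $M\cong\Omega_TM$, and $\operatorname{CI}_T(M)=\infty$.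
\end{theorem}

\begin{theorem}\label{thm:min}
\begin{enumerate}
\item[(a)] For every $d\ge1$ there are a $d$-dimensional complete local domain $T$, Gorenstein if desired, and a $T$-module $M$ of rank $1$ with $M\cong\Omega_TM$ and $\operatorname{CI}_T(M)=\infty$.
\item[(b)] If $\operatorname{depth}T=0$ (in particular if $\dim T=0$), no $T$-module $M$ with rank satisfies $M\cong\Omega^2_TM$ and $\operatorname{CI}_T(M)=\infty$.
\item[(c)] For any local ring $T$, a $T$-module $M$ with rank, $M\cong\Omega^2_TM$ and $\operatorname{CI}_T(M)=\infty$ needs at least $2$ generators and has rank at least $1$.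
\end{enumerate}
\end{theorem}

The modules of Theorems~\ref{thm:A} and~\ref{thm:Gor} have two generators, so these examples are minimal in dimension, rank, number of generators and period.

To prove $\operatorname{CI}_T(M)=\infty$ one has to rule out every quasi-deformation. The tool is the following theorem, which says that for the simplest periodic modules finiteness comes only from Example~\ref{ex:mf} with $1\times1$ matrices. Elements $a,b$ of the maximal ideal of $R$ form an \emph{exact pair} if $(0:_Ra)=bR$ and $(0:_Rb)=aR$.

\begin{theorem}\label{thm:pairs}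
Let $(R,\mathfrak m)$ be local and let $a,b\in\mathfrak m$ be an exact pair. Then $\operatorname{CI}_R(R/aR)<\infty$ if and only if there are a flat local homomorphism $R\to R'$, a local ring $P$ and $\alpha,\beta\in P$ with $\alpha\beta$ $P$-regular, and an isomorphism $R'\cong P/(\alpha\beta)$ under which $\alpha,\beta$ map to the images of $a,b$. In that case $\operatorname{CI}_R(R/aR)=0$.
\end{theorem}

By Theorem~\ref{thm:min}(c) the module we want cannot be cyclic, so Theorem~\ref{thm:pairs} does not apply to it directly. The way around is reduction modulo a regular element $x$, which preserves finiteness of complete intersection dimension and forgets rank. We build $M$ so that $M/xM\cong(R/aR)^2$ over $R=T/xT$, with $(a,a)$ an exact pair (Section~\ref{sec:cusp}), and we build $T$ so that three quadratic relations in $R$ prevent the relation $a^2=0$ from lifting as in Theorem~\ref{thm:pairs} (Section~\ref{sec:obs}).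

\section{Standard facts and basic properties of $\operatorname{CI}$}\label{sec:prelim}

We use the following facts. Here $(Q,\mathfrak n)$ is local and $N$ is a $Q$-module.

\begin{enumerate}
\item[(F1)] If $c$ elements of $\mathfrak n$ generate an ideal of grade $c$, they form a $Q$-regular sequence in any order \cite[Cor.~1.6.19]{BH}. In particular regular sequences in $Q$ can be permuted. The Koszul complex on a regular sequence $f_1,\dots,f_c$ is a minimal resolution of $Q/(f_1,\dots,f_c)$.
\item[(F2)] If $G$ is a minimal resolution of $N$, then $\operatorname{pd}_QN=\sup\{i:G_i\ne0\}$. If $y\in\mathfrak n$ is regular on $Q$ and on $N$, then $G/yG$ is a minimal resolution of $N/yN$ over $Q/yQ$, so $\operatorname{pd}_{Q/yQ}(N/yN)=\operatorname{pd}_QN$.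
\item[(F3)] (Auslander--Buchsbaum.) If $N\ne0$ and $\operatorname{pd}_QN<\infty$, then $\operatorname{pd}_QN=\operatorname{depth}Q-\operatorname{depth}_QN$.
\item[(F4)] A flat local homomorphism $(T,\mathfrak m)\to T'$ is faithfully flat, so $IT'\cap T=I$ for every ideal $I$ of $T$. The functor $-\otimes_TT'$ preserves regular elements and minimal resolutions, and $(0:_{T'}a)=(0:_Ta)T'$ for $a\in T$. For $M\ne0$, $\operatorname{depth}_{T'}(M\otimes_TT')=\operatorname{depth}_TM+\operatorname{depth}(T'/\mathfrak mT')$.
\item[(F5)] If $N\ne0$, then $\operatorname{Ass}N\ne\emptyset$ and $N_{\mathfrak p}\ne0$ for $\mathfrak p\in\operatorname{Ass}N$. If $N$ is a submodule of a free module, then $\operatorname{Ass}N\subseteq\operatorname{Ass}Q$.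
\end{enumerate}

With the convention $\operatorname{pd}0=-\infty$ we have $\operatorname{CI}_T(0)=-\infty$; all we use is $\operatorname{CI}_T(0)\ne\infty$.

\begin{lemma}\label{lem:basic}
Let $(T,\mathfrak m)$ be local and $M$ a $T$-module.
\begin{enumerate}
\item[(a)] $\operatorname{CI}_T(M)<\infty$ if and only if $\operatorname{pd}_Q(M\otimes_TT')<\infty$ for some quasi-deformation $T\to T'\leftarrow Q$. If $M\ne0$, every such quasi-deformation gives the value $\operatorname{depth}T-\operatorname{depth}_TM$ in the definition of $\operatorname{CI}_T(M)$.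
\item[(b)] If $T\to T_1$ is flat and local and $\operatorname{CI}_{T_1}(M\otimes_TT_1)<\infty$, then $\operatorname{CI}_T(M)<\infty$.
\item[(c)] If $\operatorname{CI}_T(M)<\infty$, then $\operatorname{CI}_T(L)<\infty$ for every direct summand $L$ of $M$.
\item[(d)] If $x\in\mathfrak m$ is regular on $T$ and on $M$ and $\operatorname{CI}_T(M)<\infty$, then $\operatorname{CI}_{T/xT}(M/xM)<\infty$.
\end{enumerate}
\end{lemma}

\begin{proof}
Write $M'=M\otimes_TT'$.

(a) The first claim holds because $\operatorname{pd}_QT'$ is finite by (F1). If $M\ne0$ and $\operatorname{pd}_QM'<\infty$, then (F3) gives $\operatorname{pd}_QM'-\operatorname{pd}_QT'=\operatorname{depth}T'-\operatorname{depth}_{T'}M'$, and by (F4) the term $\operatorname{depth}(T'/\mathfrak mT')$ cancels from the right side.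

(b) A quasi-deformation $T_1\to T'\leftarrow Q$ gives the quasi-deformation $T\to T'\leftarrow Q$ by composition, and $(M\otimes_TT_1)\otimes_{T_1}T'=M'$.

(c) A direct summand of a module of finite projective dimension has finite projective dimension.

(d) Let $T\to T'\leftarrow Q$ be a quasi-deformation with $\operatorname{pd}_QM'<\infty$ and with kernel generated by the regular sequence $f_1,\dots,f_c$. By (F4), $x$ is regular on $T'$ and on $M'$. Let $y\in Q$ lift the image of $x$ in $T'$; it lies in the maximal ideal of $Q$. Then $f_1,\dots,f_c,y$ is $Q$-regular, so by (F1) $y$ is $Q$-regular and $f_1,\dots,f_c$ is $(Q/yQ)$-regular. Hence $T/xT\to T'/xT'\leftarrow Q/yQ$ is a quasi-deformation, and $\operatorname{pd}_{Q/yQ}(M'/yM')=\operatorname{pd}_QM'<\infty$ by (F2).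
\end{proof}

\section{Exact pairs}\label{sec:pairs}

Let $a,b$ be an exact pair in $(R,\mathfrak m)$ and let $R\to R'\leftarrow Q$ be a quasi-deformation whose kernel is generated by the regular sequence $f_1,\dots,f_c$. Let $\mathfrak n$ be the maximal ideal of $Q$. We write $a,b$ also for the images in $R'$; by (F4) they form an exact pair there, so
\[
C:\qquad\cdots\xrightarrow{\ b\ }R'\xrightarrow{\ a\ }R'\xrightarrow{\ b\ }R'\xrightarrow{\ a\ }R'
\]
is a resolution of $N'=R'/aR'$ over $R'$. Choose any lifts $\alpha,\beta\in Q$ of $a,b$. They lie in $\mathfrak n$. Since $ab=0$, there are $\rho_j\in Q$ with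
\begin{equation}\label{eq:rho}
\alpha\beta=\rho_1f_1+\dots+\rho_cf_c .
\end{equation}
We know nothing about $Q$ beyond this equation, and finiteness of $\operatorname{pd}_QN'$ is an abstract condition. To turn it into a statement about $\alpha\beta$, we write down a resolution of $N'$ over $Q$ whose matrices involve only $\alpha,\beta,f_j,\rho_j$.

\begin{example}\label{ex:c1}
Let $c=1$, so $R'=Q/(f)$ and $\alpha\beta=\rho f$. Then $N'=Q/(\alpha,f)$. Suppose $\alpha p+fq=0$. Modulo $f$ the image of $p$ lies in $(0:_{R'}a)=bR'$, so $p=\beta p'+fp''$. Substituting gives $f(\rho p'+\alpha p''+q)=0$, and $f$ is regular, so $q=-\rho p'-\alpha p''$. Thus the solutions $(p,q)$ of $\alpha p+fq=0$ are generated by the columns of the matrix $\partial_2$ below, and, exchanging $\alpha$ and $\beta$, the solutions of $\beta p+fq=0$ are generated by the columns of $\partial_3$: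
\[
\partial_1=\begin{pmatrix}\alpha&f\end{pmatrix},\qquad
\partial_2=\begin{pmatrix}\beta&f\\-\rho&-\alpha\end{pmatrix},\qquad
\partial_3=\begin{pmatrix}\alpha&f\\-\rho&-\beta\end{pmatrix}.
\]
Direct multiplication gives $\partial_1\partial_2=0$ and $\partial_2\partial_3=\partial_3\partial_2=0$. A vector in $\ker\partial_2$ solves $\beta p+fq=0$ by the first row, and a vector in $\ker\partial_3$ solves $\alpha p+fq=0$. So $\partial_1,\partial_2,\partial_3,\partial_2,\partial_3,\dots$ is an infinite resolution of $N'$ over $Q$. If $\rho\in\mathfrak n$ it is minimal and $\operatorname{pd}_QN'=\infty$. Otherwise $\rho$ is a unit and $R'=Q/(\alpha\beta)$ with $\alpha\beta$ regular.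
\end{example}

For general $c$, replace each copy of $R'$ in $C$ by its Koszul resolution $K$. The maps $a,b$ lift to multiplication by $\alpha,\beta$ on $K$. Their composite $\alpha\beta$ is no longer zero, but by \eqref{eq:rho} it is the boundary of an element $\sigma\in K_1$, and a correction term $-\sigma$ in the differential cancels it. For $c=1$ this term is the entry $-\rho$ above.

\begin{proposition}\label{prop:unit}
In the situation above, suppose $\operatorname{pd}_QN'<\infty$. Then some $\rho_j$ is a unit. If $P$ is the quotient of $Q$ by the $f_i$ with $i\ne j$, then $\alpha\beta$ is $P$-regular and $R'=P/(\alpha\beta)$.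
\end{proposition}

\begin{proof}
Let $K$ be the exterior algebra over $Q$ on $\varepsilon_1,\dots,\varepsilon_c$ in degree $1$, with the Koszul differential determined by $\partial\varepsilon_j=f_j$ and $\partial(\omega\omega')=\partial(\omega)\omega'+(-1)^{|\omega|}\omega\,\partial\omega'$. Put $\sigma=\sum_j\rho_j\varepsilon_j$. Then $\partial\sigma=\alpha\beta$, and $\sigma^2=0$ because $\sigma$ has degree $1$. Let $\theta_i=\alpha$ for odd $i$ and $\theta_i=\beta$ for even $i$, so that $\theta_i\theta_{i-1}=\alpha\beta$ and $\theta_i=\theta_{i-2}$. Let $G=\bigoplus_{i\ge0}Kg_i$ be the free graded $K$-module with $\deg g_i=i$, put $g_i=0$ for $i<0$, and define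
\[
\partial g_i=\theta_ig_{i-1}-\sigma g_{i-2},\qquad
\partial(\omega g_i)=\partial(\omega)g_i+(-1)^{|\omega|}\omega\,\partial g_i\quad(\omega\in K).
\]

\emph{$G$ is a complex.} By the product rule in $K$, the second formula holds with $g_i$ replaced by any element $\xi\in G$. Applying it twice, the two mixed terms cancel and $\partial^2(\omega\xi)=\omega\,\partial^2\xi$. So it suffices to compute
\[
\partial^2g_i=\theta_i(\theta_{i-1}g_{i-2}-\sigma g_{i-3})-\alpha\beta g_{i-2}+\sigma(\theta_{i-2}g_{i-3}-\sigma g_{i-4})=0 .
\]

\emph{$G$ is a resolution of $N'$.} Write $C=\bigoplus_{i\ge0}R'\bar g_i$ with $\partial\bar g_i=\bar\theta_i\bar g_{i-1}$, where $\bar\theta_i\in\{a,b\}$ is the image of $\theta_i$. Let $\eta\colon K\to R'$ be the algebra map that reduces $Q\to R'$ and sends each $\varepsilon_j$ to $0$. It kills $\partial K$ and is a quasi-isomorphism by (F1). Define $\pi\colon G\to C$ by $\pi(\omega g_i)=\eta(\omega)\bar g_i$. For $|\omega|>0$ both $\pi\partial(\omega g_i)$ and $\partial\pi(\omega g_i)$ vanish, and for $\omega\in Q$ both equal $\eta(\omega)\bar\theta_i\bar g_{i-1}$. So $\pi$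 is a chain map. The submodules $G^{(p)}=\bigoplus_{i\le p}Kg_i$ and $C^{(p)}=\bigoplus_{i\le p}R'\bar g_i$ are subcomplexes, and the map $G^{(p)}/G^{(p-1)}\to C^{(p)}/C^{(p-1)}$ induced by $\pi$ is $\eta$ shifted by $p$. By induction on $p$, the long exact homology sequences and the five lemma show that $G^{(p)}\to C^{(p)}$ is a quasi-isomorphism. Since $G^{(p)}$ and $C^{(p)}$ agree with $G$ and $C$ in degrees $\le p$, the map $\pi$ induces an isomorphism on $H_i$ for all $i<p$, and $p$ is arbitrary. As $C$ is a resolution of $N'$ (this is where exactness of the pair is used), so is $G$. Each $G_i=\bigoplus_{l\le i}K_{i-l}\,g_l$ is a finite free $Q$-module, nonzero since it contains $g_i$.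

\emph{Some $\rho_j$ is a unit.} The entries of $\partial$ are, up to sign, among $0,\alpha,\beta,f_j,\rho_j$, and $\alpha,\beta,f_j\in\mathfrak n$. If all $\rho_j$ lie in $\mathfrak n$ (this includes the case $c=0$), then $G$ is minimal and $\operatorname{pd}_QN'=\infty$ by (F2), contrary to the hypothesis.

Finally, let $\rho_j$ be a unit. By (F1), $f_j$ is $P$-regular, and by \eqref{eq:rho} the image of $\alpha\beta$ in $P$ is $\rho_jf_j$. So $\alpha\beta$ is $P$-regular and $P/(\alpha\beta)=P/(f_j)=R'$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:pairs}]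
If $\operatorname{CI}_R(R/aR)<\infty$, apply Proposition~\ref{prop:unit} to a quasi-deformation given by Lemma~\ref{lem:basic}(a). Conversely, let $R'$, $P$, $\alpha$, $\beta$ be as in the statement. Then $R\to R'\leftarrow P$ is a quasi-deformation. The element $\alpha$ is a nonunit, as it lifts the image of $a\in\mathfrak m$, and it is $P$-regular, as it divides the regular element $\alpha\beta$. Since $R'/aR'=P/(\alpha)$, we get $\operatorname{pd}_P(R'/aR')=1=\operatorname{pd}_PR'$. This quasi-deformation gives the value $0$, and by Lemma~\ref{lem:basic}(a) every quasi-deformation with a finite value gives the same one. Hence $\operatorname{CI}_R(R/aR)=0$.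
\end{proof}

\section{An obstruction to lifting the relation $a^2=0$}\label{sec:obs}

Take $b=a$. The lifts in Proposition~\ref{prop:unit} are arbitrary, so we may choose $\beta=\alpha$: if $\operatorname{CI}_R(R/aR)<\infty$, some flat extension of $R$ has the form $P/(\alpha^2)$ with $\alpha^2$ regular. In $P$ every relation of $R$ becomes a multiple of $\alpha^2$, and $\alpha^2$ can be cancelled. To exploit this we want an identity that writes a multiple of $a^2$ as a combination of other relations. In any commutative ring,
\begin{equation}\label{eq:id}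
a^2w=u\cdot vw-v\,(uw-av)+a\,(aw-v^2).
\end{equation}
If $vw$, $uw-av$ and $aw-v^2$ are multiples of a regular element $a^2$, cancelling it puts $w$ in the ideal $(a,u,v)$. This conclusion is an ideal membership, so it descends along the flat extension over which we have no control.

\begin{lemma}\label{lem:obs}
Let $(R,\mathfrak m)$ be local and $a\in\mathfrak m$ with $(0:_Ra)=aR$. Suppose that $u,v,w\in R$ satisfy
\[
uw=av,\qquad aw=v^2,\qquad vw=0,\qquad w\notin(a,u,v)R .
\]
Then $\operatorname{CI}_R(R/aR)=\infty$.
\end{lemma}

\begin{proof}
Otherwise there is a flat local map $R\to R'=P/(\alpha^2)$ with $\alpha^2$ $P$-regular and $\alpha$ lifting $a$. Let $U,V,W\in P$ lift the images of $u,v,w$ in $R'$. There are $p,q,r\in P$ with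
\[
UW-\alpha V=\alpha^2p,\qquad \alpha W-V^2=\alpha^2q,\qquad VW=\alpha^2r .
\]
Identity \eqref{eq:id} for $\alpha,U,V,W$ reads $\alpha^2W=\alpha^2(rU-pV+q\alpha)$. Cancelling $\alpha^2$ gives $W=rU-pV+q\alpha$, so $w\in(a,u,v)R'\cap R=(a,u,v)R$ by (F4). This is a contradiction.
\end{proof}

\begin{remark}
Neither of the two conditions that are not equations among $a,u,v,w$ can be dropped. For $R=k[a]/(a^2)$ and $u=v=w=0$ only $w\notin(a,u,v)R$ fails. For $R=k[[w]]$ and $a=u=v=0$ only $(0:_Ra)=aR$ fails. In both cases $R$ is a quotient of a regular local ring by a regular sequence, so $\operatorname{CI}_R(R/aR)<\infty$.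
\end{remark}

For monomials in $\tau$, the equations $uw=av$ and $aw=v^2$ say exactly that the exponents of $u,a,v,w$ are in arithmetic progression. This is why we look among semigroup rings.

\section{Semigroup rings that are free over $k[[z^2,z^5]]$}\label{sec:cusp}

We need a module over a domain that is its own syzygy and that reduces to copies of $R/aR$. The model lives over a plane curve. Recall that $\langle2,5\rangle=2\mathbb N\sqcup(5+2\mathbb N)=\{0,2,4,5,6,\dots\}$.

\begin{example}\label{ex:cusp}
Let $B=k[[z]]$ and let $A=k[[z^2,z^5]]$, the ring of series supported in $\langle2,5\rangle$. Put $x=z^2$ and $a=z^5$. Then $A=k[[x]]\oplus k[[x]]a$ and $a^2=x^5$, so $A\cong k[[X,Y]]/(Y^2-X^5)$. Two facts about exponents govern everything below: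
\begin{equation}\label{eq:cusp}
A+Az=B,\qquad\{q\in A:qz\in A\}=z^4B .
\end{equation}
The first holds because every $n\ge0$ lies in $2\mathbb N$ or in $1+2\mathbb N$. The second holds because $n$ and $n+1$ both lie in $\langle2,5\rangle$ exactly when $n\ge4$. The kernel of $A^2\to B$, $(p,q)\mapsto p+qz$, consists of the pairs $(-qz,q)$ with $q\in z^4B=Az^4+Az^5$. It is isomorphic to $B$, and the generators $q=z^4$, $q=z^5$ give the columns of
\begin{equation}\label{eq:phi}
\varphi=\begin{pmatrix}-a&-x^3\\ x^2&a\end{pmatrix}.
\end{equation}
So $B=\operatorname{coker}\varphi\cong\Omega_AB$ has rank one, and modulo $x$ the matrix is diagonal with entries $-a,a$. Over $k[[X,Y]]$ the corresponding matrix has square $(Y^2-X^5)I$, so this is Example~\ref{ex:mf} with $\psi=\varphi$, and $\operatorname{CI}_A(B)<\infty$.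
\end{example}

The module $B$ has every property we want except the last. Periodicity and the shape of $\varphi$ survive a free extension $A\to T$. The plan is to choose a domain $T$, free over $A$, in which the elements of Lemma~\ref{lem:obs} exist modulo $x$.

\begin{proposition}\label{prop:main}
Let $e\ge1$ and let $S\subset\mathbb N$ be a complete system of residues modulo $e$ with $0\in S$. Suppose that
\[
\Lambda=\bigcup_{s\in S}\bigl(s+\langle2e,5e\rangle\bigr)
\]
is closed under addition. Let $T\subseteq k[[\tau]]$ be the ring of power series supported in $\Lambda$, and put $x=\tau^{2e}$, $a=\tau^{5e}$, $M=T+T\tau^e$ and $R=T/xT$.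
\begin{enumerate}
\item[(a)] $T$ is free over $k[[x]]$ with basis $\{\tau^s,a\tau^s:s\in S\}$. It is a one-dimensional complete local domain, and $T=k[[\tau^{g_1},\dots,\tau^{g_n}]]$ whenever $\Lambda=\langle g_1,\dots,g_n\rangle$.
\item[(b)] $M$ has rank $1$, is minimally generated by $1,\tau^e$, is the cokernel over $T$ of the matrix \eqref{eq:phi}, and satisfies $M\cong\Omega_TM$.
\item[(c)] $(0:_Ra)=aR$ and $M/xM\cong(R/aR)^2$.
\item[(d)] Let $t$ be an integer such that $5e-t$, $5e+t$, $5e+2t$ and $8e+3t$ lie in $\Lambda$, while $2t$, $3t$ and $3e+2t$ do not. Then $\operatorname{CI}_R(R/aR)=\infty$ and $\operatorname{CI}_T(M)=\infty$.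
\end{enumerate}
\end{proposition}

\begin{proof}
Put $z=\tau^e$ and let $A\subset B=k[[z]]$ be as in Example~\ref{ex:cusp}; the elements $x,a$ are the ones defined there. A series in $\tau^sB$ is supported in the class of $s$ modulo $e$. These classes are distinct, so the sum $\sum_s\tau^sB$ is direct, and sorting a series by the residues of its exponents gives $T=\bigoplus_s\tau^sA$.

(a) The basis comes from $A=k[[x]]\oplus k[[x]]a$. Let $\Lambda=\langle g_1,\dots,g_n\rangle$ with all $g_i>0$; such generators exist, for instance $2e$, $5e$ and the nonzero elements of $S$. The ring $k[[\tau^{g_1},\dots,\tau^{g_n}]]$ is contained in $T$ and contains $k[[x]]$ and the basis, so it equals $T$. Thus $T$ is a quotient of a power series ring over $k$, hence complete, Noetherian and local. It is a subring of $k[[\tau]]$, hence a domain, and it is finite over $k[[x]]$, hence of dimension one.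

(b) By \eqref{eq:cusp}, $M=\bigoplus_s\tau^s(A+Az)=\bigoplus_s\tau^sB$. An element $q=\sum_s\tau^sq_s$ with $q_s\in A$ has $qz\in T$ if and only if $q_sz\in A$ for all $s$. By \eqref{eq:cusp} again,
\[
\{q\in T:qz\in T\}=\bigoplus_s\tau^sz^4B=z^4M=Tz^4+Tz^5 .
\]
The kernel of $T^2\to M$, $(p,q)\mapsto p+qz$, is $\{(-qz,q):q\in T,\ qz\in T\}$. Projection to the second coordinate identifies it with $z^4M\cong M$, and it is generated by $(-z^5,z^4)=(-a,x^2)$ and $(-z^6,z^5)=(-x^3,a)$, the columns of $\varphi$. These have entries in the maximal ideal, so $T^2\to M$ is the start of a minimal resolution and $\Omega_TM\cong M$. Finally $M\cong z^4M$ is isomorphic to a nonzero ideal of a domain, so it has rank $1$.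

(c) By (a), $R$ has $k$-basis $\{\tau^s,a\tau^s\}$, and $a^2=x^5=0$ in $R$. Multiplication by $a$ sends $\sum_s(\lambda_s\tau^s+\mu_sa\tau^s)$ to $\sum_s\lambda_sa\tau^s$. This vanishes only if all $\lambda_s=0$, so $(0:_Ra)\subseteq aR$, and the reverse inclusion is $a^2=0$. Reducing $\varphi$ modulo $x$ gives $M/xM\cong(R/aR)^2$.

(d) Let $u=\tau^{5e-t}$, $v=\tau^{5e+t}$, $w=\tau^{5e+2t}$ in $T$. Then $uw=\tau^{10e+t}=av$, $aw=\tau^{10e+2t}=v^2$, and $vw=\tau^{10e+3t}=x\tau^{8e+3t}\in xT$. Suppose $w\in(x,a,u,v)T$. Comparing coefficients of $\tau^{5e+2t}$, the difference between $5e+2t$ and the exponent of one of $x,a,u,v$ lies in $\Lambda$. These differences are $3e+2t$, $2t$, $3t$ and $t$. The first three are excluded by hypothesis, and $t\in\Lambda$ would give $2t\in\Lambda$. So the images of $a,u,v,w$ in $R$ satisfy the hypotheses of Lemma~\ref{lem:obs}, and $\operatorname{CI}_R(R/aR)=\infty$. By (c) and Lemma~\ref{lem:basic}(c), $\operatorname{CI}_R(M/xM)=\infty$. The element $x$ is regular on $T$ and on $M$, both being contained in $k[[\tau]]$, so Lemma~\ref{lem:basic}(d) gives $\operatorname{CI}_T(M)=\infty$.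
\end{proof}

\begin{remark}
Here $A\to T$ is a finite free local map and $M\cong B\otimes_AT$, both sides being the cokernel of $\varphi$ over $T$. Since $\operatorname{CI}_A(B)<\infty$, any example satisfying (d) shows that the converse of Lemma~\ref{lem:basic}(b) fails.
\end{remark}

\section{Proof of Theorem~\ref{thm:A}}\label{sec:A}

If $e=4$ and $t$ is odd, then $20-t$, $20+t$, $20+2t$ represent the three nonzero classes modulo $4$, so the exponents of $u,v,w$ together with $0$ can serve as $S$. We take $t=3$ and $S=\{0,17,23,26\}$, of residues $0,1,3,2$. Let $H=\langle8,17,20,23,26\rangle$. We claim that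
\begin{equation}\label{eq:H}
H=\bigcup_{s\in S}\bigl(s+\langle8,20\rangle\bigr):\qquad
\begin{array}{rrrrrr}
0&8&16&20&24&\cdots\\
17&25&33&37&41&\cdots\\
23&31&39&43&47&\cdots\\
26&34&42&46&50&\cdots
\end{array}
\end{equation}
where each row continues in steps of $4$. The union is contained in $H$ and contains the generators of $H$, so it suffices to show that it is closed under addition. It is stable under adding $\langle8,20\rangle$, so only the sums of two nonzero elements of $S$ need to be checked:
\[
\begin{array}{lll}
17+17=26+8,&17+23=0+5\cdot8,&17+26=23+20,\\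
23+23=26+20,&23+26=17+4\cdot8,&26+26=0+20+4\cdot8.
\end{array}
\]
This proves \eqref{eq:H}, and Proposition~\ref{prop:main} applies with $\Lambda=H$. The conditions of part (d) hold: $17,23,26$ and $8e+3t=41$ lie in $H$, while $2t=6$, $3t=9$ and $3e+2t=18$ do not appear in \eqref{eq:H}. Parts (a), (b) and (d) give Theorem~\ref{thm:A}. \qed

The six sums are the multiplication table of the ring $R=T/\tau^8T$. It has $k$-basis $1,u,v,w,a,au,av,aw$, and
\[
a^2=u^2=uv=vw=w^2=0,\qquad uw=av,\qquad v^2=aw .
\]
This is the Artinian ring with $(0:_Ra)=aR$ and $\operatorname{CI}_R(R/aR)=\infty$ promised in the introduction. The elements $au,av,aw$ are killed by $a,u,v,w$, so the socle of $R$ is not one-dimensional, and the ring $T$ of Theorem~\ref{thm:A} is not Gorenstein.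

\section{A Gorenstein example}\label{sec:Gor}

A submonoid $\Gamma\subseteq\mathbb N$ with finite complement is \emph{symmetric} if there is an integer $F$ such that for all $g\in\mathbb Z$ one has $g\in\Gamma$ if and only if $F-g\notin\Gamma$. In that case $k[[\tau^g:g\in\Gamma]]$ is Gorenstein by the theorem of Kunz \cite{Kunz}. The conditions in Proposition~\ref{prop:main}(d) only concern a few exponents, and for $(e,t)=(8,6)$ they are the doubles of those for $(4,3)$. So we look for a symmetric $\Gamma$ whose even part is $2H$. If $F$ is odd, symmetry forces the odd part to be $\{F-2h:h\in\mathbb Z\setminus H\}$. With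
\[
N=\{n\in\mathbb Z:38-n\notin H\}
\]
this set is $(F-76)+2N$, so the only freedom is an odd shift. We take the shift $25$, that is, $F=101$.

\begin{lemma}\label{lem:N}
\begin{enumerate}
\item[(a)] $N=\bigcup_{s'\in\{0,3,9,26\}}\bigl(s'+\langle8,20\rangle\bigr)$, and every integer larger than $38$ lies in $H$.
\item[(b)] $N+H\subseteq N$ and $25+N+N\subseteq H$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The integers outside $\langle2,5\rangle$ are $3$, $1$ and the negative ones, so $m\notin\langle2,5\rangle$ if and only if $3-m\in\langle2,5\rangle$. Given $n\in\mathbb Z$, write $38-n=s+4m$ with $s\in S=\{0,17,23,26\}$ and $m\in\mathbb Z$. By \eqref{eq:H}, $n\in N$ if and only if $m\notin\langle2,5\rangle$, that is, $3-m\in\langle2,5\rangle$. Since $n=(26-s)+4(3-m)$, the set $N$ is the union of the sets $(26-s)+\langle8,20\rangle$, and $26-S=\{26,9,3,0\}$. In particular $N\subseteq\mathbb N$, which says that $38-n\in H$ for all $n<0$.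

(b) If $n\in N$, $h\in H$ and $n+h\notin N$, then $38-n-h\in H$, so $38-n\in H$, which is false. For the second inclusion, by (a) and $\langle8,20\rangle\subseteq H$ it suffices to check $25+s'+s''\in H$ for $s',s''\in\{0,3,9,26\}$. The values at most $38$ are $25=17+8$, $28=20+8$, $31=23+8$, $34=26+8$ and $37=17+20$. The others lie in $H$ by (a).
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:Gor}]
Let $\Lambda=2H\cup(25+2N)$. It is closed under addition: a sum of two even elements lies in $2H$, a sum of an even and an odd element lies in $25+2(N+H)\subseteq25+2N$, and a sum of two odd elements lies in $2(25+N+N)\subseteq2H$, by Lemma~\ref{lem:N}(b). By \eqref{eq:H} and Lemma~\ref{lem:N}(a),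
\[
\Lambda=\bigcup_{s\in S_1}\bigl(s+\langle16,40\rangle\bigr),\qquad S_1=\{0,34,46,52\}\cup\{25,31,43,77\}.
\]
The elements of $S_1$, in this order, have residues $0,2,6,4,1,7,3,5$ modulo $8$. The monoid $\Lambda$ is generated by $16$, $40$ and $S_1$, and $77=25+52$, so $\Lambda=\Gamma$. Proposition~\ref{prop:main} applies with $e=8$. For part (d) take $t=6$. The numbers $34,46,52,82$ and $12,18,36$ that occur are the doubles of $17,23,26,41\in H$ and of $6,9,18\notin H$, and the even part of $\Gamma$ is $2H$. This proves everything except the Gorenstein property.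

For an even integer $g=2h$ we have $101-g=25+2(38-h)$. This lies in $\Gamma$ if and only if $38-h\in N$, that is, $h\notin H$, that is, $g\notin\Gamma$. For odd $g$ apply this to the even integer $101-g$. So $\Gamma$ is symmetric and $T$ is Gorenstein.
\end{proof}

\begin{remark}
The Gorenstein property can also be read off from $R=T/\tau^{16}T$. The exponents of its monomial basis, $S_1\cup(40+S_1)$, are $2s,\ 2s+40,\ 77-2s,\ 117-2s$ for $s\in S$. This set is stable under $g\mapsto117-g$ and has maximum $117$. A nonzero element of $R$ with lowest exponent $g<117$ is therefore sent by $\tau^{117-g}$ to a nonzero multiple of $\tau^{117}$, and the socle of $R$ is $k\tau^{117}$.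
\end{remark}

\section{Higher dimensions and minimality}\label{sec:min}

\begin{proof}[Proof of Theorem~\ref{thm:min}]
(a) Let $(T,M)$ be the pair of Theorem~\ref{thm:A} or of Theorem~\ref{thm:Gor}, and put $T_d=T[[y_1,\dots,y_{d-1}]]$ and $M_d=M\otimes_TT_d$. Then $T_d$ is a complete local domain of dimension $d$. It is Gorenstein if $T$ is, because $T$ is the quotient of $T_d$ by the regular sequence $y_1,\dots,y_{d-1}$. The map $T\to T_d$ is flat and local. By (F4), $\Omega_{T_d}M_d\cong\Omega_TM\otimes_TT_d\cong M_d$. The module $M$ is isomorphic to a nonzero ideal $I$ of $T$, so by flatness $M_d\cong IT_d$ has rank $1$. Lemma~\ref{lem:basic}(b) gives $\operatorname{CI}_{T_d}(M_d)=\infty$.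

(b) If $\operatorname{depth}T=0$, the maximal ideal is an associated prime of $T$, so a module $M$ with rank is free. Then $\Omega^2_TM=0$, and $M\cong\Omega^2_TM$ forces $M=0$, whence $\operatorname{CI}_T(M)\ne\infty$.

(c) Let $M$ have rank $r$. Since $\operatorname{CI}_T(M)=\infty$, we have $M\ne0$, and $M\cong\Omega^2_TM$ is a submodule of a free module. By (F5) there is $\mathfrak p\in\operatorname{Ass}M\subseteq\operatorname{Ass}T$ with $M_{\mathfrak p}\ne0$, so $r\ge1$. Suppose that $M=T/J$ is cyclic. A cyclic free module has rank at most one, so $r=1$ and $(T/J)_{\mathfrak p}\cong T_{\mathfrak p}$ for every $\mathfrak p\in\operatorname{Ass}T$. Comparing annihilators gives $J_{\mathfrak p}=0$ for all such $\mathfrak p$. By (F5) applied to $J\subseteq T$, this forces $J=0$. Then $M$ is free and $M\cong\Omega^2_TM=0$, a contradiction.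
\end{proof}

\begin{thebibliography}{9}

\bibitem{BH} Bruns and Herzog, \emph{Cohen--Macaulay Rings}.

\bibitem{CLMS} Olgur Celikbas, Uyen Le, Hiroki Matsui, Arash Sadeghi, \emph{Remarks on a conjecture of Huneke and Wiegand and the vanishing of (co)homology}, arXiv:2202.04792 (2022).

\bibitem{Kunz} Kunz, \emph{The value-semigroup of a one-dimensional Gorenstein ring}, 1970.

\end{thebibliography}
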